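\title{Two cones can be cheaper than one: counterexamples to a conjecture on flip distance and triangulations of a ball}

\begin{abstract}
Two triangulations of a convex $n$-gon glue to a triangulated sphere $\tau$, and their flip distance is at least the smallest number of tetrahedra in a triangulation of the ball that extends $\tau$ without new vertices. Wang conjectured that if $\tau$ has only vertices of degree $5$ and $6$, some of degree $6$, and no cycle of length $l$ separates two vertices of degree greater than $l$, then the cone from a vertex of degree $6$ is a minimal triangulation and the flip distance is $2n-10$. We disprove both conclusions. For each $k\ge 4$ we construct a tube-shaped sphere with $n=3k+3$ vertices that satisfies the hypotheses and is glued from two triangulations at flip distance at most $2n-10-(\lfloor k/4\rfloor-1)$. The first counterexample has $n=27$. The defect grows linearly in $n$, which is the largest possible order.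
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\Sigma$ be a convex polygon with $n$ vertices. A triangulation of $\Sigma$ consists of $n-3$ pairwise noncrossing diagonals, which cut $\Sigma$ into $n-2$ triangles. The two triangles adjacent to a diagonal form a convex quadrilateral, and a \emph{flip} replaces the diagonal by the other diagonal of this quadrilateral. For triangulations $\mathcal T^+,\mathcal T^-$ of $\Sigma$, the \emph{flip distance} $\operatorname{flip}(\mathcal T^+,\mathcal T^-)$ is the minimum number of flips needed to transform $\mathcal T^+$ into $\mathcal T^-$. It is known that its maximum over all pairs is $2n-10$ for $n>12$. An upper bound for a flip distance needs only a flip path; a lower bound needs an invariant, and one comes from dimension three.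

Place $\mathcal T^+$ on top of $\mathcal T^-$ and glue them along $\partial\Sigma$. The result is a topological triangulation $\tau$ of the sphere with $n$ vertices and $2n-4$ faces; we say that the pair \emph{determines} $\tau$. A \emph{tetrahedral decomposition extending} $\tau$ is a topological triangulation of the $3$-ball whose boundary is $\tau$ and whose vertices are the vertices of $\tau$. It is \emph{minimal} if it has the smallest possible number of tetrahedra, and this number is $\operatorname{tet}(\tau)$. A flip is a tetrahedron seen from two sides: its two lower faces are the triangles removed and its two upper faces are the triangles created. Stacking the tetrahedra of a flip path gives a tetrahedral decomposition, so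
\begin{equation}\label{eq:tetflip}
\operatorname{tet}(\tau)\le\operatorname{flip}(\mathcal T^+,\mathcal T^-).
\end{equation}
For $n=4$ the two triangulations of a quadrilateral determine the boundary of a tetrahedron, and both sides equal $1$.

The simplest decompositions are cones. The \emph{cone-type triangulation} at a vertex $v$, or \emph{cone} at $v$, is the decomposition in which every tetrahedron contains $v$ and a face of $\tau$: it joins $v$ to each face not containing $v$, and so it has $2n-4-\deg v$ tetrahedra. The same number bounds the flip distance: if $\mathcal T^+$ and $\mathcal T^-$ have no common diagonal, then $\operatorname{flip}(\mathcal T^+,\mathcal T^-)\le 2n-4-\deg v$ for every vertex $v$ of $\tau$ (Lemma~\ref{lem:fan}). Since $\tau$ has $3n-6$ edges, its average degree $6-12/n$ exceeds $5$ when $n>12$, so some vertex has degree at least $6$ and the bound is at most $2n-10$. A vertex of degree $7$ or more would make it smaller. A pair without common diagonal at distance $2n-10$ therefore determines a sphere with no degree above $6$, and the spheres with degrees $5$ and $6$ only are natural candidates. If such a sphere has a vertex of degree $6$, then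
\[
\operatorname{tet}(\tau)\le\operatorname{flip}(\mathcal T^+,\mathcal T^-)\le 2n-10,
\]
with equality throughout exactly when the cone at a vertex of degree $6$ is minimal.

What could beat one cone? The first competitor is a pair of cones. Let $\tau$ be a simplicial complex and let $C$ be a cycle of length $l$ that separates vertices $v_1,v_2$ of degrees $d_1,d_2$. Span $C$ inside the ball by a disk made of $l-2$ triangles with vertices on $C$. The disk cuts the ball into two balls whose boundaries have $(2n-4)+2(l-2)$ faces in total, and coning them from $v_1$ and $v_2$ uses
\begin{equation}\label{eq:twocones}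
2n+2l-8-d_1-d_2
\end{equation}
tetrahedra. Call a cycle of $\tau$ \emph{bad} if it has length $l$ and separates two vertices of degree greater than $l$. For a bad cycle and such a pair of vertices, \eqref{eq:twocones} is at most $2n-10$. Conversely, suppose that all degrees are $5$ or $6$ and that \eqref{eq:twocones} is less than $2n-10$. Then $2l+3\le d_1+d_2\le 12$, so $l\le 4<d_1,d_2$ and $C$ is bad. Thus in the absence of bad cycles no such pair of cones does better than $2n-10$, and one may guess that nothing does. The following conjecture is posed in \cite{Wang}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $\tau$ be a spherical triangulation with $n$ vertices, all of degree $5$ or $6$ and at least one of degree $6$, determined by triangulations $\mathcal T^+_n,\mathcal T^-_n$ of a convex $n$-gon. If $\tau$ has no bad cycle, then the cone-type triangulation at a vertex of degree $6$ is minimal, and $\operatorname{flip}(\mathcal T^+_n,\mathcal T^-_n)=2n-10$.}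
\medskip

We show that both conclusions can fail, by an amount linear in $n$. Section~\ref{sec:tubes} defines, for each $k\ge4$, a simplicial sphere $\tau_k$ with $3k+3$ vertices, all of degree $5$ or $6$ and at least one of degree $6$.

\begin{theorem}\label{thm:main}
Let $k\ge4$, $n=3k+3$ and $m=\lfloor k/4\rfloor$.
\begin{enumerate}
\item[(a)] The sphere $\tau_k$ has no bad cycle.
\item[(b)] There are triangulations $\mathcal T^+_n,\mathcal T^-_n$ of a convex $n$-gon which determine $\tau_k$ and satisfy
\[
\operatorname{tet}(\tau_k)\le\operatorname{flip}(\mathcal T^+_n,\mathcal T^-_n)\le 2n-10-(m-1).
\]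
Hence both conclusions of the Conjecture fail for every $k\ge8$. For $k=8$ we have $n=27$ and $2n-10=44$, but $\operatorname{tet}(\tau_8)\le\operatorname{flip}(\mathcal T^+_{27},\mathcal T^-_{27})\le43$.
\item[(c)] The defects $2n-10-\operatorname{flip}(\mathcal T^+_n,\mathcal T^-_n)$ and $2n-10-\operatorname{tet}(\tau_k)$ are at least $\lfloor (n-3)/12\rfloor-1$, so $\limsup\operatorname{flip}(\mathcal T^+_n,\mathcal T^-_n)/n\le 23/12<2$ along this family. Linear order of the defect is best possible: every spherical triangulation $\tau$ with $n$ vertices and minimum degree at least $4$ has $\operatorname{tet}(\tau)\ge n-2$.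
\end{enumerate}
\end{theorem}

The idea is a matter of budget. A second cone vertex of degree $6$ saves six tetrahedra, while a cut along a $3$-cycle costs only two, one for each copy of the cutting triangle. A sphere without bad cycles has no $3$-cycle to cut along, but we can afford to make one: if three flips create a $3$-cycle with a vertex of degree $6$ on each side, the cut costs $3+2=5$ and saves $6$. The spheres $\tau_k$ are tubes wide enough to have no bad cycle and narrow enough to be pinched by three flips, and a long tube can be pinched many times. Section~\ref{sec:43} carries this out by hand for tetrahedra and $n=27$. Sections~\ref{sec:flips} and~\ref{sec:b} do it for flips and prove (b); parts (a) and (c) are proved in Sections~\ref{sec:a} and~\ref{sec:c}.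

\section{Hamiltonian cycles, stacks and fans}\label{sec:prelim}

Triangulations of the sphere and of the ball are \emph{topological}: they are built by gluing triangles, respectively tetrahedra, along faces, and two edges may have the same endpoints. A triangulation is \emph{simplicial} if every simplex has distinct vertices and is determined by them. A \emph{cycle} is a closed edge path without repeated vertices. By the Jordan--Schoenflies theorem a cycle cuts a triangulated sphere into two closed disks, its \emph{sides}, each a union of faces; it \emph{separates} two vertices if they lie in the interiors of different sides.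

Let $\sigma$ be a simplicial sphere with $N\ge4$ vertices and let $H$ be a Hamiltonian cycle, that is, a cycle through all vertices. Each side of $H$ is a triangulated disk with all its vertices on the boundary. The edges inside it join nonconsecutive vertices of $H$ and do not cross, so they can be drawn as noncrossing diagonals of a convex $N$-gon with boundary $H$. The two sides thus give triangulations $T^+,T^-$ of the $N$-gon which determine $\sigma$, and they have no common diagonal because $\sigma$ has no double edge. We write
\[
\operatorname{flip}(\sigma,H)=\operatorname{flip}(T^+,T^-).
\]

We use \eqref{eq:tetflip} only for such pairs, and recall the argument. Let a flip path from $T^+$ to $T^-$ have $r$ steps, the $i$th in the quadrilateral $W_i$ of the polygon $P$. Choose continuous functions $0=h_0\le h_1\le\dots\le h_r$ on $P$ such that $h_i-h_{i-1}$ is positive in the interior of $W_i$ and zero elsewhere. The solid between the graphs of $h_{i-1}$ and $h_i$ over $W_i$ is the $i$th tetrahedron. No diagonal of $T^+$ survives in $T^-$, and every triangle of $T^+$ has a diagonal as a side; so every diagonal and every triangle of $T^+$ is removed at some step $i$, and its relative interior lies in the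 interior of that $W_i$. Hence $h_r>0$ in the interior of $P$, and the region between the graphs of $h_0$ and $h_r$ is a ball with boundary $\sigma$, triangulated by $r$ tetrahedra.

The flip path that corresponds to the cone at $v$ passes through the \emph{fan} at $v$, the triangulation of the polygon by all diagonals at $v$.

\begin{lemma}\label{lem:fan}
Let $\sigma$ be a simplicial sphere with $N\ge4$ vertices and Hamiltonian cycle $H$. For every vertex $v$, $\operatorname{flip}(\sigma,H)\le 2N-4-\deg v$.
\end{lemma}

\begin{proof}
Consider a triangulation of the $N$-gon with $\delta<N-3$ diagonals at $v$. It has $\delta+1$ triangles at $v$, and their sides opposite $v$ form a path of $\delta+1<N-2$ segments between the two neighbors of $v$ on $H$. A path consisting of sides of the polygon would have $N-2$ segments, so one segment is a diagonal. Flipping it adds a diagonal at $v$ and removes none. Hence if $T^\pm$ has $\delta^\pm$ diagonals at $v$, it reaches the fan at $v$ in $N-3-\delta^\pm$ flips. The edges of $\sigma$ at $v$ are two edges of $H$ and these diagonals, so $\delta^++\delta^-=\deg v-2$, and the total is $2(N-3)-(\deg v-2)$.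
\end{proof}

\section{The tubes $\tau_k$}\label{sec:tubes}

Fix $k\ge4$. The vertices of $\tau_k$ are the symbols $v_{j,s}$ with $0\le j\le k$, $s\in\mathbb Z/6$ and $s\equiv j\pmod 2$. We call $j$ the \emph{height}; the three vertices of height $j$ form the \emph{layer} $L_j$, so there are $n=3k+3$ vertices. The edges are
\begin{itemize}
\item \emph{slanted}: $v_{j,s}v_{j+1,s\pm1}$;
\item \emph{vertical}: $v_{j,s}v_{j+2,s}$;
\item \emph{horizontal}: $v_{0,s}v_{0,s+2}$ and $v_{k,s}v_{k,s+2}$.
\end{itemize}
The faces are the \emph{wall faces} $\{v_{j,s},v_{j+1,s+1},v_{j+2,s}\}$ and $\{v_{j,s},v_{j+1,s-1},v_{j+2,s}\}$ for $0\le j\le k-2$, the \emph{rim faces} $\{v_{0,s},v_{0,s+2},v_{1,s+1}\}$ and $\{v_{k,s},v_{k,s+2},v_{k-1,s+1}\}$, and the two \emph{end faces} $L_0$ and $L_k$. The slanted edges between two consecutive layers form a zigzag $6$-cycle that goes once around the tube.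

To see that $\tau_k$ is a sphere, unroll it (Figure~\ref{fig:tube}). Let $s$ range over $\mathbb Z$ and put a vertex $\tilde v_{j,s}$ at the point $(s,j)$ of the strip $S=\mathbb R\times[0,k]$ whenever $s\equiv j\pmod2$; draw the edges and the wall and rim faces straight. The column between the vertical lines at $s$ and $s+1$ contains one vertex $z_j$ of each height $j$, alternately on the two lines, and the wall faces $z_jz_{j+1}z_{j+2}$ tile the part of the column between the segments $z_0z_1$ and $z_{k-1}z_k$. What remains of the column is a right triangle at the bottom and one at the top, and these fit together in pairs, across adjacent columns, into the rim faces. So the faces tile $S$. Dividing by the translation $s\mapsto s+6$ gives a closed annulus $A$ whose boundary circles are the $3$-cycles on $L_0$ and $L_k$, and the end faces cap them off. The neighbors listed for each vertex are distinct, and so are the listed faces, so $\tau_k$ is simplicial.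

A vertex $v_{j,s}$ with $2\le j\le k-2$ has the six neighbors $v_{j\pm1,s\pm1}$ and $v_{j\pm2,s}$. A vertex of $L_1$ has four slanted edges and one vertical edge; a vertex of $L_0$ has two horizontal edges, two slanted edges and one vertical edge. The map $v_{j,s}\mapsto v_{k-j,s+k}$ is an automorphism, the \emph{reflection}, that exchanges the two ends and preserves the three types of edges. So the vertices of $L_0,L_1,L_{k-1},L_k$ have degree $5$, those of $L_2,\dots,L_{k-2}$ have degree $6$, and degree $6$ occurs because $k\ge4$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=0.78cm,y=0.45cm]
\foreach \X in {0,8}{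
 \begin{scope}[shift={(\X,0)}]
  \foreach \y in {0,2,4,6} \foreach \x in {0,2,4}
   \draw[gray] (\x,\y)--(\x+1,\y+1)--(\x+2,\y) (\x,\y+2)--(\x+1,\y+1)--(\x+2,\y+2);
  \foreach \x in {0,2,4,6} \draw[gray] (\x,0)--(\x,8);
  \foreach \x in {1,3,5} \draw[gray] (\x,1)--(\x,3) (\x,5)--(\x,7);
  \draw[gray] (0,0)--(6,0) (0,8)--(6,8);
  \foreach \y in {0,2,4,6,8} \foreach \x in {0,2,4,6} \fill (\x,\y) circle (1.6pt);
  \foreach \y in {1,3,5,7} \foreach \x in {1,3,5} \fill (\x,\y) circle (1.6pt);
  \foreach \x/\t in {0/0,1/1,2/2,3/3,4/4,5/5,6/0} \node at (\x,-0.8) {\scriptsize $\t$};
 \end{scope}}
\foreach \y in {0,...,8} \node at (-0.6,\y) {\scriptsize $L_{\y}$};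
\foreach \x in {1,3,5} \draw[dashed,thick] (\x,3)--(\x,5);
\draw[ultra thick] (0,0)--(2,0)--(3,1) (6,0)--(4,0)--(5,1) (6,8)--(4,8);
\foreach \y in {1,3,5,7}
 \draw[ultra thick] (3,\y)--(2,\y+1)--(1,\y)--(0,\y+1) (5,\y)--(4,\y+1);
\foreach \y in {2,4,6} \draw[ultra thick] (6,\y)--(5,\y+1) (4,\y)--(3,\y+1);
\draw[dashed,thick] (8,4)--(14,4);
\draw (10,2) circle (4pt) (10,6) circle (4pt);
\end{tikzpicture}
\caption{Left: the $27$-vertex sphere $\tau_8$, unrolled. The vertex $v_{j,s}$ is in row $L_j$ and column $s$; the left and right sides are identified, and the triangles $L_0$ and $L_8$ close the two ends. The thick edges form a Hamiltonian cycle with no vertical edge. Right: flipping the three dashed vertical edges turns $L_4$ into a $3$-cycle (dashed), which cuts the sphere into two copies of $\tau_4$, each containing vertices of degree $6$ (one is circled in each).}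
\label{fig:tube}
\end{figure}

The property of $\tau_k$ that drives the proof is that only three edges pass from below a layer to above it, and that flipping them closes the layer into a triangle.

\begin{lemma}[Pinching]\label{lem:pinch}
Let $k\ge8$. For $s=1,3,5$ in turn, replace the edge $e_s=v_{3,s}v_{5,s}$ and its two faces by the edge $f_s=v_{4,s-1}v_{4,s+1}$ and the faces $\{v_{3,s},v_{4,s-1},v_{4,s+1}\}$, $\{v_{5,s},v_{4,s-1},v_{4,s+1}\}$. At each step the endpoints of $f_s$ are the vertices opposite $e_s$ and are not yet adjacent. In the resulting simplicial sphere $\sigma^*$ the layer $L_4$ is a $3$-cycle and not a face. Its two sides, each closed by the triangle $L_4$, are $\tau_4$ on $L_0,\dots,L_4$ and a copy of $\tau_{k-4}$ on $L_4,\dots,L_k$, identified by $v_{j,s}\mapsto v_{j-4,s}$.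
\end{lemma}

\begin{proof}
The faces at $e_s$ are $\{v_{3,s},v_{4,s\pm1},v_{5,s}\}$. For $s=1,3,5$ these are the six wall faces with $j=3$, each occurring once, so the three replacements do not interfere. The edges $f_1,f_3,f_5$ are $v_{4,0}v_{4,2}$, $v_{4,2}v_{4,4}$, $v_{4,4}v_{4,0}$: they are distinct, they form a $3$-cycle on $L_4$, and they are not edges of $\tau_k$ since $0<4<k$. Every face of $\sigma^*$ other than $L_0,L_k$ meets two layers, so $L_4$ is not a face. In the unrolled picture the cycle $L_4$ is the line at height $4$. Below it lie $L_0$, the rim faces at $L_0$, the wall faces with $0\le j\le2$ and the new faces $\{v_{3,s},v_{4,s-1},v_{4,s+1}\}$; with the triangle $L_4$ this is the list of faces of $\tau_4$. Above it lie the new faces $\{v_{5,s},v_{4,s-1},v_{4,s+1}\}$, the wall faces with $4\le j\le k-2$, the rim faces at $L_k$ and $L_k$; with the triangle $L_4$, and after lowering heights by the even number $4$, this is the list of faces of $\tau_{k-4}$.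
\end{proof}

\section{Forty-three tetrahedra for $\tau_8$}\label{sec:43}

We show directly that $\operatorname{tet}(\tau_8)\le43<44=2\cdot27-10$, by a decomposition that is a simplicial complex. We use two standard facts. First, if $v$ is a vertex of a simplicial sphere $\sigma$, the faces not containing $v$ form a disk $D$ bounded by the link of $v$, and the cone over $D$ with apex $v$ is a simplicial ball with boundary $\sigma$. Second, two triangulated $3$-balls that meet in a disk lying in the boundary of both form a $3$-ball.

Lemma~\ref{lem:pinch} with $k=8$ gives two copies of $\tau_4$, on $L_0,\dots,L_4$ and on $L_4,\dots,L_8$. Let $B_1$ be the cone over the first from a vertex of $L_2$ and $B_2$ the cone over the second from a vertex of $L_6$. Each copy has $15$ vertices and each apex has degree $6$, so each cone has $2\cdot15-4-6=20$ tetrahedra. The common vertices of $B_1$ and $B_2$ are those of $L_4$, and the triangle $L_4$ is a boundary face of both. So $B_1\cap B_2$ is this triangle, and $B_1\cup B_2$ is a simplicial ball with boundary $\sigma^*$.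

It remains to undo the three flips. For $s=1,3,5$ attach the tetrahedron
\[
t_s=\{v_{3,s},\,v_{4,s-1},\,v_{4,s+1},\,v_{5,s}\}.
\]
Since $v_{3,s}$ lies only in $B_1$ and $v_{5,s}$ only in $B_2$, no simplex of $B_1\cup B_2$ contains both. Hence $t_s$ meets $B_1\cup B_2$ exactly in the triangles $\{v_{3,s},v_{4,s-1},v_{4,s+1}\}$ and $\{v_{5,s},v_{4,s-1},v_{4,s+1}\}$, which are faces of $\sigma^*$ and form a disk around their common edge $f_s$. Two of the tetrahedra $t_s$ share only a vertex of $L_4$, so each attachment is along this disk alone and produces a simplicial ball. On the boundary, the two triangles at $f_s$ are replaced by $\{v_{3,s},v_{4,s+1},v_{5,s}\}$ and $\{v_{3,s},v_{4,s-1},v_{5,s}\}$, which restores $\tau_8$. The number of tetrahedra is $20+20+3=43$.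

The cut is made at height $4$ so that both pieces keep a vertex of degree $6$. In a piece with only four layers every vertex would have degree $5$, and its apex would save no more than the five tetrahedra that the cut costs.

\section{Flipping and cutting along a Hamiltonian cycle}\label{sec:flips}

A small decomposition of the ball does not bound the flip distance, since \eqref{eq:tetflip} points the other way. We therefore redo each step of Section~\ref{sec:43} with flips of a polygon. Lemma~\ref{lem:fan} replaces the cones. The next two lemmas replace the attached tetrahedra and the gluing along a triangle; the new difficulty is that both must respect the Hamiltonian cycle. Throughout, $\sigma$ is a simplicial sphere with at least four vertices, $H$ is a Hamiltonian cycle of $\sigma$, and $T^\pm$ are the triangulations of the convex polygon $P$ with boundary $H$.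

\begin{lemma}\label{lem:flip}
Let $e\notin H$ be an edge of $\sigma$, let $p,q$ be the vertices opposite $e$ in its two faces, and suppose that $pq$ is not an edge of $\sigma$. Let $\sigma'$ be obtained by replacing $e$ by $pq$. Then $\sigma'$ is a simplicial sphere with Hamiltonian cycle $H$, and $\operatorname{flip}(\sigma,H)\le1+\operatorname{flip}(\sigma',H)$.
\end{lemma}

\begin{proof}
The new edge and the two new faces, which contain it, are not simplices of $\sigma$, so $\sigma'$ is simplicial. As $e\notin H$, the cycle $H$ survives and both faces at $e$ lie on the same side of $H$. So $e$ is a diagonal of one of $T^\pm$, and the replacement is a flip of that triangulation.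
\end{proof}

If $e$ were an edge of $H$, it would be a side of the polygon and could not be flipped; this is why the choice of $H$ will matter.

For the cutting step, the three edges of a $3$-cycle are distributed between $T^+$ and $T^-$, so the triangle they bound belongs to neither. The remedy is to route the flip path through an intermediate triangulation $T^0$ that contains the triangle and agrees with $T^+$ or $T^-$ beyond each of its sides.

\begin{lemma}\label{lem:cut}
Let $a,b,c$ be pairwise adjacent vertices of $\sigma$ such that $abc$ is not a face. Let $D_1,D_2$ be the sides of the cycle $abc$ and let $\sigma_i=D_i\cup\{abc\}$. Then $\sigma_1,\sigma_2$ are simplicial spheres with at least four vertices, and they have Hamiltonian cycles $H_1,H_2$ with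
\[
\operatorname{flip}(\sigma,H)\le\operatorname{flip}(\sigma_1,H_1)+\operatorname{flip}(\sigma_2,H_2).
\]
Every edge of $H_1$ or $H_2$ is an edge of $H$ or one of $ab,bc,ca$.
\end{lemma}

\begin{proof}
The spheres $\sigma_i$ are simplicial because $D_i$ is a subcomplex of $\sigma$ that does not contain the triangle $abc$.

Count the sides of $P$ as edges of both $T^+$ and $T^-$. Each of $ab,bc,ca$ is an edge of $T^+$ or of $T^-$, so one of the two, say $T^+$, contains two of them, say $ab$ and $bc$. It does not contain $ca$: otherwise no diagonal of $T^+$ could enter the triangle $abc$ without crossing one of its sides, and $abc$ would be a triangle of $T^+$, hence a face of $\sigma$. So $ca$ is an edge of $T^-$ and not a side of $P$.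

The sides of the triangle $abc$ cut off from $P$ polygons $P_{ab},P_{bc},P_{ca}$; here $P_{ab}$ is just the segment $ab$ if $ab$ is a side of $P$, and likewise for $P_{bc}$. Put
\[
M=abc\cup P_{ca},\qquad Q=abc\cup P_{ab}\cup P_{bc}.
\]
The convex polygon $M$ has at least four vertices because $ca$ is not a side of $P$. So does $Q$, since otherwise $Q=abc$ would be a triangle of $T^-$. As $ab,bc$ are edges of $T^+$ and $ca$ is an edge of $T^-$, the triangulations split:
\[
T^+=T^+|_{P_{ab}}\cup T^+|_{P_{bc}}\cup T^+|_M,\qquad T^-=T^-|_{P_{ca}}\cup T^-|_Q .
\]
Let $T^0=T^+|_{P_{ab}}\cup T^+|_{P_{bc}}\cup\{abc\}\cup T^-|_{P_{ca}}$. It differs from $T^+$ only inside $M$ and from $T^-$ only inside $Q$. Flipping first inside $M$ and then inside $Q$ gives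
\begin{equation}\label{eq:cut}
\operatorname{flip}(T^+,T^-)\le\operatorname{flip}\bigl(T^+|_M,\,T^0|_M\bigr)+\operatorname{flip}\bigl(T^0|_Q,\,T^-|_Q\bigr).
\end{equation}

We identify the spheres determined by the two pairs on the right. Let $\gamma$ be the arc of $H$ from $c$ to $a$ that avoids $b$. In $\sigma$, the disks $T^+|_M$ and $T^-|_{P_{ca}}$ lie on opposite sides of $H$ and meet exactly along $\gamma$, since $P_{ca}\cap\partial P=\gamma$. Their union is a disk bounded by the edges $ab,bc$ of $T^+$ and $ca$ of $T^-$, so it is one of the sides of the cycle $abc$, say $D_1$. The remaining faces, those of $T^+|_{P_{ab}}$, $T^+|_{P_{bc}}$ and $T^-|_Q$, form $D_2$. Gluing $T^+|_M$ to $T^0|_M=\{abc\}\cup T^-|_{P_{ca}}$ along $\partial M$ gives $D_1$ with the triangle $abc$ attached along its boundary, which is $\sigma_1$, and $H_1=\partial M=\gamma\cup ab\cup bc$. Gluing $T^0|_Q=T^+|_{P_{ab}}\cup T^+|_{P_{bc}}\cup\{abc\}$ to $T^-|_Q$ along $\partial Q$ glues $T^+|_{P_{ab}}$ and $T^+|_{P_{bc}}$ to $T^-|_Q$ along arcs of $H$ as in $\sigma$, giving $D_2$, and attaches the triangle $abc$ along $ab,bc,ca$. This is $\sigma_2$, and $H_2=\partial Q$ consists of $ca$ and the arc of $H$ from $a$ to $c$ through $b$.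 Now \eqref{eq:cut} is the required inequality.
\end{proof}

The three lemmas combine into a general form of the obstruction.

\begin{proposition}\label{prop:general}
Let $\tau$ be a simplicial sphere with $n$ vertices and Hamiltonian cycle $H$. Suppose that $r$ successive replacements as in Lemma~\ref{lem:flip}, at edges not in $H$, produce a sphere $\sigma'$ with a $3$-cycle that is not a face, and let $\sigma_1,\sigma_2$ be the pieces of $\sigma'$ as in Lemma~\ref{lem:cut}. If $\sigma_i$ has a vertex of degree $d_i$ for $i=1,2$, then
\[
\operatorname{flip}(\tau,H)\le 2n-2+r-d_1-d_2 .
\]
For $d_1=d_2=6$ this is less than $2n-10$ as soon as $r\le3$.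
\end{proposition}

\begin{proof}
If $\sigma_i$ has $n_i$ vertices, then $n_1+n_2=n+3$, as the pieces share the three vertices of the cycle. Lemmas~\ref{lem:flip}, \ref{lem:cut} and~\ref{lem:fan} give $\operatorname{flip}(\tau,H)\le r+(2n_1-4-d_1)+(2n_2-4-d_2)$.
\end{proof}

\section{The flip distance of the tubes}\label{sec:b}

To pinch $\tau_k$ by flips of a polygon we need a Hamiltonian cycle that avoids the edges $e_1,e_3,e_5$ of Lemma~\ref{lem:pinch}, and to pinch repeatedly we need a condition on $H$ that passes to the pieces. Having no vertical edge is such a condition.

\begin{lemma}\label{lem:ham}
For $k\ge4$ the sphere $\tau_k$ has a Hamiltonian cycle with no vertical edge.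
\end{lemma}

\begin{proof}
The cycle consists of two strands that wind up the tube and are joined at both ends (Figure~\ref{fig:tube}). For $1\le i\le k/2$ the six vertices of $L_{2i-1}\cup L_{2i}$ are covered, once each, by the slanted paths
\[
P_i=(v_{2i-1,3},\,v_{2i,2},\,v_{2i-1,1},\,v_{2i,0}),\qquad Q_i=(v_{2i-1,5},\,v_{2i,4}).
\]
Whenever $2i+1\le k$, add the slanted edges $v_{2i,0}v_{2i+1,5}$ and $v_{2i,4}v_{2i+1,3}$. If $2i+2\le k$, they join the end of $P_i$ to the start of $Q_{i+1}$ and the end of $Q_i$ to the start of $P_{i+1}$. We obtain two disjoint paths $P_1Q_2P_3\cdots$ and $Q_1P_2Q_3\cdots$, starting at $v_{1,3}$ and $v_{1,5}$. Join their starts by the path $(v_{1,3},v_{0,2},v_{0,0},v_{0,4},v_{1,5})$, which covers $L_0$. If $k$ is even, the strands cover $L_1,\dots,L_k$ and end at $v_{k,0}$ and $v_{k,4}$; join these by their horizontal edge. If $k$ is odd, they cover $L_1,\dots,L_k$ except $v_{k,1}$ and end at $v_{k,5}$ and $v_{k,3}$; join these by the horizontal path $(v_{k,3},v_{k,1},v_{k,5})$. All edges used are slanted or horizontal.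
\end{proof}

\begin{proposition}\label{prop:induction}
Let $k\ge4$ and let $H$ be a Hamiltonian cycle of $\tau_k$ with no vertical edge. Then $\operatorname{flip}(\tau_k,H)\le 6k-4-(\lfloor k/4\rfloor-1)$.
\end{proposition}

\begin{proof}
We use induction on $k$. For $4\le k\le7$, Lemma~\ref{lem:fan} at a vertex of degree $6$ gives $2(3k+3)-10=6k-4$, which is the claim; for $k=4$ the bound is $20$. Let $k\ge8$. The edges $e_1,e_3,e_5$ are vertical, hence not in $H$, and by Lemma~\ref{lem:pinch} the three replacements satisfy the hypotheses of Lemma~\ref{lem:flip}. Cutting $\sigma^*$ along $L_4$ by Lemma~\ref{lem:cut} then gives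
\[
\operatorname{flip}(\tau_k,H)\le 3+\operatorname{flip}(\sigma^*,H)\le3+\operatorname{flip}(\tau_4,H')+\operatorname{flip}(\tau_{k-4},H'')
\]
for Hamiltonian cycles $H',H''$ of the two pieces. Each of their edges is an edge of $H$, which is slanted or horizontal also in the piece, or a side of the triangle $L_4$, which is horizontal in both pieces. So the induction hypothesis applies, and with $m=\lfloor k/4\rfloor$,
\[
\operatorname{flip}(\tau_k,H)\le 3+20+\bigl(6(k-4)-4-(m-2)\bigr)=6k-4-(m-1).\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
Let $\mathcal T^\pm_n$ be the triangulations obtained by cutting $\tau_k$ along the cycle of Lemma~\ref{lem:ham}. They determine $\tau_k$, and since $2n-10=6k-4$, Proposition~\ref{prop:induction} and \eqref{eq:tetflip} give the two inequalities. For $k\ge8$ we have $m\ge2$, so the flip distance is less than $2n-10$, and so is $\operatorname{tet}(\tau_k)$; the cone at a vertex of degree $6$, which has $2n-10$ tetrahedra, is not minimal. By part (a), proved in the next section, $\tau_k$ satisfies the hypotheses of the Conjecture.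
\end{proof}

\begin{remark}
Since $\operatorname{tet}(\tau_k)$ depends only on $\tau_k$, minimality of the cone fails for every pair of triangulations that determines $\tau_k$, $k\ge8$. It also fails among simplicial decompositions. Indeed, Section~\ref{sec:43} used only that $B_2$ is a simplicial decomposition extending the upper piece, so for $k\ge8$ a simplicial decomposition of $\tau_{k-4}$ yields one of $\tau_k$ with $23$ more tetrahedra; the same induction then gives one with $2n-10-(m-1)$ tetrahedra.
\end{remark}

\section{The tubes have no bad cycle}\label{sec:a}

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]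
All degrees are $5$ or $6$, so a bad cycle has length at most $5$. It suffices to show, for every cycle $C$ of length $l\le5$, that one side of $C$ has no vertex of degree $6$ in its interior, and no vertex at all if $l\le4$. All edges lie in the annulus $A$, and there are two cases: $C$ encloses a disk on the wall of the tube, or it goes around the tube.

\medskip\noindent\emph{Case 1: the two open end faces lie on the same side of $C$.} The other side $D$ is contained in $A$. Being simply connected, $D$ lifts homeomorphically through the covering $S\to A$ to a disk $\tilde D$, bounded by a cycle $\tilde C$ with $l$ vertices. The interior of $\tilde D$ is an open subset of the plane contained in $S$, so it has no point of height $0$ or $k$. Let $p=\tilde v_{j,s}$ be a vertex in the interior of $\tilde D$; then $1\le j\le k-1$. An edge path from $p$ to height $0$ or $k$ must leave the interior of $\tilde D$, so it meets $\tilde C$, and two subgraphs of a plane graph that meet have a common vertex. Hence if there are $d$ such paths, pairwise disjoint apart from $p$, then $l\ge d$. We find $\deg p$ of them.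

If $j\ge2$, three paths go down from $p$: the left path $(\tilde v_{j-i,s-i})_{0\le i\le j}$, the right path $(\tilde v_{j-i,s+i})_{0\le i\le j}$, and the middle path $\tilde v_{j,s},\tilde v_{j-2,s},\dots$, which ends at $\tilde v_{0,s}$ if $j$ is even and ends with $\tilde v_{1,s},\tilde v_{0,s+1}$ if $j$ is odd. Apart from $p$, the left path lies to the left of column $s$, the right path to the right of it, and the middle path in it, except for $\tilde v_{0,s+1}$ when $j$ is odd. In that case $j\ge3$, so $\tilde v_{0,s+1}$ differs from the vertex $\tilde v_{0,s+j}$ of the right path at height $0$. The three paths are thus disjoint apart from $p$. By reflection, if $k-j\ge2$, three such paths go up from $p$, and they are disjoint from the downward ones because, apart from $p$, their heights exceed $j$.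

If $2\le j\le k-2$, there are six paths and $l\ge6$, which is excluded. If $j=1$, the two edges from $p$ to $\tilde v_{0,s\pm1}$ and the three upward paths (here $k-1\ge2$) give $l\ge5$, and by reflection the same holds for $j=k-1$. So the interior of $D$ contains no vertex of degree $6$, and no vertex if $l\le4$.

\medskip\noindent\emph{Case 2: $C$ separates the two open end faces.} Lift one circuit of $C$ to a path in $S$; its endpoints differ by a horizontal translation by $6w$, $w\in\mathbb Z$. We claim that $w\ne0$. Let $\alpha$ be the image in $A$ of the segment $\{1/2\}\times[0,k]$, prolonged slightly into both end faces. It contains no vertex, crosses edges transversally, and changes sides of $C$ at each crossing with $C$; as its ends lie on different sides, it crosses $C$ an odd number of times. These crossings are the crossings of the lifted path with the lines $s\in 1/2+6\mathbb Z$, whose number has the parity of $w$. So $w$ is odd.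

Let $C$ have $a$ horizontal, $b$ slanted and $c$ vertical edges. These move a distance $2$, $1$ and $0$ horizontally, so
\[
2a+b\ge6,\qquad a+b+c\le5,
\]
and therefore $a\ge1$: a short cycle around the tube must use an end. It cannot use horizontal edges at both ends. For then $a\ge2$, and $C$ would consist of two edge-disjoint paths between $L_0$ and $L_k$, each climbing $k\ge4$ in steps of at most $2$ and so having at least two non-horizontal edges; this gives $l\ge2+4$. By reflection we may assume that all horizontal edges of $C$ lie in $L_0$, so $a\le3$. If $a=3$, then $C=L_0$ bounds a face and we are done. Otherwise: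
\begin{itemize}
\item if $a=2$, then $b\ge2$ and $b+c\le3$; the height changes along $C$ sum to zero, so $b$ is even and $(b,c)$ is $(2,0)$ or $(2,1)$; and two edges of the triangle $L_0$ contain all three of its vertices;
\item if $a=1$, then $b=4$, $c=0$ and $l=5$.
\end{itemize}
In both cases $C$ meets $L_0$ and its total height variation $b+2c$ is at most $4$, so all its vertices have height at most $2$.

The layers $L_3,\dots,L_k$ are therefore disjoint from $C$, and they span a connected graph, because there are at least two of them and consecutive layers form a $6$-cycle. Every vertex of $L_1$ is joined to $L_3$ by a vertical edge, and every vertex of $L_2$ by a slanted edge. An edge whose endpoints are off $C$ is disjoint from $C$, so all vertices off $C$ and outside $L_0$ lie on one side of $C$. The interior of the other side contains only vertices of $L_0$, which have degree $5$. If $l\le4$, then $a=2$ and $L_0\subset C$, so it contains no vertex.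
\end{proof}

The inequality $2a+b\ge6$ shows that a cycle around the tube without horizontal edges has length at least $6$, one more than a bad cycle can have. The zigzag cycles $L_j\cup L_{j+1}$ attain this length, and cutting along one of them with two cones uses, by \eqref{eq:twocones}, at least $2n-8$ tetrahedra. The notion of a bad cycle does not detect that three flips shorten such a cross-section to a triangle, and this is why the Conjecture fails.

\section{The size of the defect}\label{sec:c}

\begin{proof}[Proof of Theorem~\ref{thm:main}(c)]
Since $k=(n-3)/3$, we have $m=\lfloor(n-3)/12\rfloor$, and the bound on both defects is a restatement of (b). Dividing the inequality in (b) by $n$ and letting $k\to\infty$ gives $\limsup\operatorname{flip}(\mathcal T^+_n,\mathcal T^-_n)/n\le2-1/12=23/12$.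

Now let $\tau$ have $n$ vertices and minimum degree at least $4$, and fix a tetrahedral decomposition extending $\tau$. Each of the $2n-4$ faces of $\tau$ is a face of one tetrahedron. Suppose that three faces of a tetrahedron are faces of $\tau$. They share a vertex $u$ of the tetrahedron, and each of the three edges of the tetrahedron at $u$ is a side of two of them. An edge of $\tau$ borders exactly two faces, so in turning around $u$ in $\tau$ we pass from one of the three faces to the next and return after three steps. Then $\deg u=3$, contrary to the hypothesis. So each tetrahedron contains at most two faces of $\tau$, and $\operatorname{tet}(\tau)\ge(2n-4)/2=n-2$. In particular $2n-10-\operatorname{tet}(\tau)\le n-8$, and by \eqref{eq:tetflip} the defect of the flip distance of the pair $\mathcal T^\pm_n$ is no larger than that of $\operatorname{tet}(\tau_k)$.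
\end{proof}

We do not claim that $27$ is the smallest $n$ for which the Conjecture fails, nor that $23/12$ is the optimal constant for the family $\tau_k$.

\begin{thebibliography}{9}
\bibitem{Wang} Zili Wang, \emph{Flip Distance and Triangulations of a Ball}, arXiv:2205.11623 (2022).
\end{thebibliography}
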